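# Convex sets whose weak$^*$ derivation stops at a limit ordinal

## 1. The guess: the order of a convex set is never a limit ordinal

Take a set $A$ in a dual Banach space and add to it all weak$^*$ limits of its *bounded* nets. The result may fail to be closed under the same operation, so one repeats, transfinitely if necessary, until nothing new appears. How many rounds can this take when $A$ is convex? In particular, can the process end exactly at $\omega$, so that every finite round adds something, but once all finite rounds have been collected nothing is left to add?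

**Definition 1.1 (derived sets and order).** Let $X$ be a Banach space, $A\subseteq X^*$, and let $B_{X^*}$ (or just $B$) be the closed unit ball of $X^*$. The weak$^*$ derived set of $A$ is
$$A^{(1)}=\bigcup_{n=1}^\infty\overline{A\cap nB_{X^*}}^{\,w^*},$$
that is, the set of all weak$^*$ limits of bounded weak$^*$-convergent nets in $A$. Put $A^{(0)}=A$, $A^{(\alpha+1)}=(A^{(\alpha)})^{(1)}$, and $A^{(\alpha)}=\bigcup_{\beta<\alpha}A^{(\beta)}$ for a limit ordinal $\alpha$. The order of $A$ is the least ordinal $\alpha$ with $A^{(\alpha)}=A^{(\alpha+1)}$.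

If $X$ is separable, bounded subsets of $X^*$ are weak$^*$ metrizable, so $A^{(1)}$ is the weak$^*$ sequential closure of $A$. Throughout, "limit ordinal" means a nonzero limit ordinal. Scalars may be real or complex.

The question comes from Zdeněk Silber, "Weak$^*$ derived sets of convex sets in duals of non-reflexive spaces", arXiv:2101.10684 (2021): *can the order of a convex subset of the dual of a separable Banach space be a limit ordinal?* Four known facts frame it.

1. (Krein–Šmulyan) A convex $A\subseteq X^*$ is weak$^*$ closed if and only if $A=A^{(1)}$.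
2. If $X$ is separable, the order of any subset of $X^*$ is a countable ordinal.
3. If $X$ is separable, the order of a linear subspace of $X^*$ is not a limit ordinal.
4. In the dual of every non-reflexive Banach space there are convex subsets of every finite order, and a convex subset of order $\omega+1$.

Fact 3, together with the way $\omega$ is skipped in Fact 4, suggests the guess: *no limit ordinal is the order of a convex set*. We test it on small cases and then look at how Fact 3 is proved.

## 2. Rules of calculation for derived sets

These rules are used all the time.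

(R1) We have $A\subseteq A^{(1)}$, since $a\in A\cap nB$ once $n\ge\|a\|$. By induction the sets $A^{(\gamma)}$ increase with $\gamma$, and $A\subseteq A'$ implies $A^{(\gamma)}\subseteq A'^{(\gamma)}$.

(R2) If $A^{(\gamma)}=A^{(\gamma+1)}$, then by induction $A^{(\delta)}=A^{(\gamma)}$ for all $\delta\ge\gamma$. So if $A^{(\gamma)}\ne A^{(\delta)}$ for some $\delta>\gamma$, then the order of $A$ is larger than $\gamma$.

(R3) If $A\subseteq E$ and $E$ is weak$^*$ closed, then $A^{(\gamma)}\subseteq E$ for all $\gamma$. If $A^{(\gamma)}$ is itself weak$^*$ closed, then $A^{(\gamma+1)}=A^{(\gamma)}$, so the order is at most $\gamma$.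

(R4) If $A$ is convex, so are all $A^{(\gamma)}$: each $A\cap nB$ is convex, its weak$^*$ closure is convex, and increasing unions of convex sets are convex.

(R5) $(tA)^{(\gamma)}=tA^{(\gamma)}$ for $t>0$, because $x\mapsto tx$ is a weak$^*$ homeomorphism that preserves boundedness in both directions.

(R6) The norm closure of $A$ lies in $A^{(1)}$, because norm convergent sequences are bounded and weak$^*$ convergent.

**Lemma 2.1 (compact summands).** If $K\subseteq X^*$ is weak$^*$ compact, then $(A+K)^{(\gamma)}=A^{(\gamma)}+K$ for all $\gamma$.

*Proof.* Induct on $\gamma$. Limit stages are clear, since $\bigcup_\beta(A^{(\beta)}+K)=\big(\bigcup_\beta A^{(\beta)}\big)+K$. So it suffices to show $(A+K)^{(1)}=A^{(1)}+K$ for every $A$. For "$\supseteq$": if $a_i\to a$ is a bounded net in $A$ and $k\in K$, then $a_i+k$ is a bounded net in $A+K$ converging to $a+k$. For "$\subseteq$": let $a_i+k_i\to x$ be a bounded net with $a_i\in A$, $k_i\in K$. Since $K$ is bounded, $(a_i)$ is bounded. Pass to a subnet with $k_i\to k\in K$. Then $a_i\to x-k$, so $x-k\in A^{(1)}$. $\square$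

With $K=\{v\}$ we see that the order is translation invariant. The same subnet argument, without boundedness of $(a_i)$, shows that the sum of a weak$^*$ closed set and a weak$^*$ compact set is weak$^*$ closed.

## 3. Orders 0, 1 and 2 by hand

**Reflexive spaces.** Let $X$ be reflexive and $A\subseteq X^*$ convex. By Mazur's theorem the norm closure of $A$ is weakly closed, and by reflexivity weak$^*$ closed. By (R6) it lies in $A^{(1)}$. So $A^{(1)}$ is the weak$^*$ closure of $A$, and the order is $0$ or $1$. Both occur if $X\ne\{0\}$: the set $X^*$ has order $0$, and for $f\neq0$ the set $\{tf:0<t<1\}$ has order $1$, since its derived set is the compact segment $\{tf:0\le t\le1\}$. The guess survives.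

**The positive cone of $\ell_1$.** For countable $I$ we regard $\ell_1(I)$ as $c_0(I)^*$, and write $\ell_1^+(I)$ for the cone of elements all of whose coordinates are nonnegative reals, and $B^+=B\cap\ell_1^+(I)$. Weak$^*$ convergence implies coordinatewise convergence, as we may test on unit vectors. For *bounded* nets the converse also holds when the coordinatewise limit is in $\ell_1(I)$, because finitely supported vectors are dense in $c_0(I)$. So $\ell_1^+(I)$ is weak$^*$ closed and $B^+$ is weak$^*$ compact. On the cone the norm is simply the sum of the coordinates; in particular it is additive there.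

**Example 3.1 (order 1).** Let $\Delta(I)$ be the set of finitely supported $\mu\in\ell_1^+(I)$ with $\sum\mu_n=1$, and let $I=\mathbb N$. Mass may escape to infinity: $e_k\to0$. More generally, if $\mu\ge0$ and $\sum\mu_n\le1$, keep the first $k$ coordinates and put the missing mass $1-\sum_{n\le k}\mu_n$ at $k+1$; the resulting elements of $\Delta(\mathbb N)$ converge to $\mu$. So $\Delta(\mathbb N)^{(1)}\supseteq B^+$. The reverse inclusion holds because $B^+$ is weak$^*$ closed. Since $0\notin\Delta(\mathbb N)$, the order is exactly $1$.

**Example 3.2 (order 2).** To delay the arrival of $0$ by one round, we make the escape of mass expensive. Let $I_n=\{n\}\times\mathbb N$ and $I=\mathbb N\sqcup\bigsqcup_nI_n$, write points of $\ell_1^+(I)$ as $(\mu,y)$ with $y=(y_n)$, $y_n\in\ell_1^+(I_n)$, and put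
$$A=\{(\mu,y):\ \mu\in\Delta(\mathbb N),\ y_n\in n\mu_n\Delta(I_n)\ \text{for all }n\},$$
where $0\cdot\Delta(I_n)=\{0\}$. A point of $A$ has norm $1+\sum_nn\mu_n$. If a net $(\mu^i,y^i)$ in $A$ has norms at most $M$, then $\sum_{n>N}\mu_n^i\le M/N$, so $\sum_{n\le N}\mu^i_n\ge1-M/N$. This passes to the limit $(\mu,y)$, for every $N$, and gives $\sum\mu_n\geq 1$. So in round one no mass of $\mu$ can escape, all elements of $A^{(1)}$ have norm at least $1$, and $0\notin A^{(1)}$.

In round one the $y$-parts *can* lose mass. Let $\mu\in\Delta(\mathbb N)$, $y_n\in\ell_1^+(I_n)$, $\|y_n\|\le n\mu_n$. For each $n$ with $\mu_n>0$ truncate $y_n$ to its first $j$ coordinates and put the missing mass, up to a total of $n\mu_n$, at coordinate $(n,j+1)$. As $j\to\infty$ these points of $A$, of constant norm $1+\sum n\mu_n$, converge to $(\mu,y)$. So all such $(\mu,y)$ lie in $A^{(1)}$; in particular $(e_n,0)\in A^{(1)}$, and $(e_n,0)\to0$ shows $0\in A^{(2)}$. More fully,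
$$A^{(2)}=E:=\{(\mu,y)\in\ell_1^+(I):\ \textstyle\sum\mu_n\le1,\ \|y_n\|\le n\mu_n\ \forall n\}.$$
Indeed $E$ contains $A$ and is weak$^*$ closed (it is described by finite partial sums), so $A^{(2)}\subseteq E$. Given $(\mu,y)\in E$, keep $\mu_n,y_n$ for $n\le k$, put mass $1-\sum_{n\le k}\mu_n$ at $k+1$ in the $\mu$-part and $0$ elsewhere; these points lie in $A^{(1)}$, have norm at most $1+\|y\|$, and converge to $(\mu,y)$. So $A$ has order exactly $2$.

Again no contradiction to the guess, but Example 3.2 contains a mechanism that adds one round, and we shall iterate it in Section 8.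

## 4. What Baire's theorem says for subspaces and for convex sets

Here is a proof of Fact 3. Suppose $X$ is separable and a linear subspace $A\subseteq X^*$ has limit order $\alpha$. By Fact 2, $\alpha$ is countable, so there are $\alpha_1<\alpha_2<\cdots$ with supremum $\alpha$. The set $V=A^{(\alpha)}$ satisfies $V=V^{(1)}$, so it is norm closed by (R6). Let $V_n$ be the norm closure of $A^{(\alpha_n)}$. By (R6), $V_n\subseteq A^{(\alpha_n+1)}\subseteq V$, so $V=\bigcup_nV_n$. By Baire's theorem some $V_n$ contains $\{w\in V:\|w-v\|<r\}$ for some $v\in V$, $r>0$. Since $V_n$ is a linear subspace, subtracting $v$ and dilating gives $V_n=V$. Hence $A^{(\alpha_n+1)}=V$, and the order is at most $\alpha_n+1<\alpha$, a contradiction.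

The sensible thing is to run this for convex $A$. Everything works up to and including Baire's theorem: some $V_n$ contains a relative ball of $V$. The next sentence fails. A convex set may contain a relative ball of a larger convex set without being equal to it, as $[0,1]\subset[0,2]$ shows; there is no dilation.

The failure is informative. If a convex set $A$ of countable limit order exists, then some earlier derived set must already contain a whole relative ball of the final set $V$. So we should look for sets where everything near the origin is present from the start, and the late arrivals are *far out*. This can be realized, and the guess is wrong.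

**Theorem A.** There are a separable Banach space $X$ and a convex set $A\subseteq X^*$ of order exactly $\omega$. If $Z$ is any separable non-reflexive space, $X=c_0(Z)$ works. In particular, $c_0^*=\ell_1$ contains a convex set of order $\omega$.

**Theorem B.** Let $X$ be any non-reflexive Banach space (separable or not) and $\alpha<\omega_1$. Then $X^*$ contains a convex set of order exactly $\alpha$.

**Corollary C.** Let $X\ne\{0\}$ be separable. If $X$ is non-reflexive, the orders of convex subsets of $X^*$ are exactly all countable ordinals. If $X$ is reflexive, they are exactly $0$ and $1$. In particular, $X^*$ contains a convex set whose order is a nonzero limit ordinal if and only if $X$ is non-reflexive.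

Apart from textbook theorems, the proof of Theorem A uses only the part of Fact 4 on finite orders. The proof of Theorem B does not use Fact 4.

## 5. Products in an $\ell_1$-sum and the sum principle

To reach order $\omega$ it is natural to combine sets of larger and larger finite order, in independent coordinates. Let $X=(\bigoplus_{n\ge1}X_n)_{c_0}$. Then $X^*=(\bigoplus X_n^*)_{\ell_1}$, with pairing $\langle x,z\rangle=\sum_n\langle x_n,z_n\rangle$.

**Definition 5.1.** For $A_n\subseteq X_n^*$ put $\prod A_n=\{x=(x_n)\in X^*:\ x_n\in A_n\ \text{for all }n\}$.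

Only summable sequences are admitted. For instance, if all $X_n$ are the scalars and $A_n=[0,1]$, then $\prod A_n=\{x\in\ell_1:0\le x_n\le1\}$. This set is unbounded, but each of its points has all but finitely many coordinates as small as we please.

**Lemma 5.2.** Let $A=\prod A_n$.
(a) If $x\in A^{(\gamma)}$, then $x_n\in A_n^{(\gamma)}$ for all $n$.
(b) If for some $N$ we have $x\in X^*$ with $x_n\in A_n$ for $n\ge N$ and $x_n\in A_n^{(\gamma)}$ for $n<N$, then $x\in A^{(\gamma)}$.

*Proof.* (a) The projection $x\mapsto x_n$ is contractive and weak$^*$ continuous (it is the adjoint of the embedding $X_n\to X$), so it maps bounded convergent nets to bounded convergent nets. Induct on $\gamma$; limit stages are clear.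

(b) Fix $N$ and induct on $\gamma$. For $\gamma=0$ there is nothing to prove. At a limit $\gamma$, each $x_n$ with $n<N$ lies in $A_n^{(\gamma_n)}$ with $\gamma_n<\gamma$; these are finitely many ordinals, so their maximum (or $0$ if $N=1$) is still below $\gamma$, and the induction hypothesis applies at that maximum. For the step to $\gamma+1$, choose for each $n<N$ a bounded net in $A_n^{(\gamma)}$ converging weak$^*$ to $x_n$. Index by the product of these finitely many directed sets, letting the coordinates $n<N$ run through their nets and keeping $x_n$ fixed for $n\ge N$. By the induction hypothesis this net is in $A^{(\gamma)}$. It is bounded, since only finitely many coordinates vary and each does so boundedly. It converges weak$^*$ to $x$, since the pairing of the difference with $z\in X$ is a finite sum of terms tending to $0$. So $x\in A^{(\gamma+1)}$. $\square$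

**A first product, and why it misses $\omega$.** Let $K_n\subseteq X_n^*$ be convex with $0\in K_n$ and $F_n:=K_n^{(n+1)}$ weak$^*$ closed, and suppose that $F_n\setminus K_n^{(n)}$ contains vectors of arbitrarily small norm. (This is so, for instance, if $K_n$ is a linear subspace and $F_n\ne K_n^{(n)}$.) Then $A=\prod K_n$ has order $\omega+1$. Indeed, choose $x_n\in F_n\setminus K_n^{(n)}$ with $\|x_n\|\le2^{-n}$. By Lemma 5.2(a), $x=(x_n)$ is in no $A^{(k)}$ with $k<\omega$, so $x\notin A^{(\omega)}$. But any $z\in\prod F_n$ is the norm limit of its truncations $(z_1,\dots,z_N,0,0,\dots)$, which are in $A^{(N+1)}\subseteq A^{(\omega)}$ by Lemma 5.2(b). So $A^{(\omega+1)}=\prod F_n$, which is weak$^*$ closed and different from $A^{(\omega)}$.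

The culprits are the *small* late vectors: infinitely many coordinates can be late at once. If vectors of norm at most $1$ are never late, then a summable sequence has only finitely many late coordinates. This is the structure that Baire's theorem asked for.

**Proposition 5.3 (sum principle).** Let $\alpha$ be a nonzero limit ordinal and $A_n\subseteq X_n^*$ ($n\ge1$) convex with $0\in A_n$, such that

1. for each $n$ there is $\delta_n<\alpha$ such that $C_n:=A_n^{(\delta_n)}$ is weak$^*$ closed;
2. $C_n\cap B_{X_n^*}\subseteq A_n$ for all $n$;
3. for every $\gamma<\alpha$ there is $n$ with $A_n^{(\gamma)}\not\supseteq C_n$.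

Then $A=\prod A_n\subseteq\big((\bigoplus X_n)_{c_0}\big)^*$ is convex and has order exactly $\alpha$.

*Proof.* Convexity is clear.

**Step 1: the order is at most $\alpha$.** Let $C=\prod C_n$. It is an intersection of preimages of weak$^*$ closed sets under the weak$^*$ continuous coordinate projections, hence weak$^*$ closed, and it contains $A$. So $A^{(\alpha)}\subseteq C$. Conversely let $x\in C$. Since $\sum\|x_n\|<\infty$, there is $N$ with $\|x_n\|\le1$ for $n\ge N$, and for these $n$ condition 2 gives $x_n\in C_n\cap B_{X_n^*}\subseteq A_n$. Let $\delta$ be the maximum of $\delta_n$, $n<N$ (or $0$ if $N=1$); then $\delta<\alpha$, and $x_n\in A_n^{(\delta_n)}\subseteq A_n^{(\delta)}$ for $n<N$. By Lemma 5.2(b), $x\in A^{(\delta)}\subseteq A^{(\alpha)}$. Hence $A^{(\alpha)}=C$ is weak$^*$ closed and (R3) applies.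

**Step 2: the order is not smaller.** Let $\gamma<\alpha$. Take $n$ from condition 3 and $c\in C_n\setminus A_n^{(\gamma)}$. Let $x$ have $n$-th coordinate $c$ and all others $0$. As $0\in A_m$ for all $m$, Lemma 5.2(b) with $N=n+1$ gives $x\in A^{(\delta_n)}\subseteq A^{(\alpha)}$. By Lemma 5.2(a), $x\notin A^{(\gamma)}$. So $A^{(\gamma)}\ne A^{(\alpha)}$, and by (R2) $A^{(\gamma)}\ne A^{(\gamma+1)}$. $\square$

## 6. Order $\omega$ in the dual of $c_0(Z)$: adding the unit ball

We prove Theorem A. Condition 2 of the sum principle can be forced by brute force: replace a set $K$ containing $0$ by $K+B$. By Lemma 2.1 this adds $B$ to every derived set and cannot increase the order. The danger is that it swallows the late points; scaling prevents this, at the price of one extra round.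

**Step 1: the building blocks.** Let $Z$ be separable and non-reflexive, e.g. $Z=c_0$. By Fact 4 there is for each $n\ge1$ a convex $K_n\subseteq Z^*$ of order $n+2$. It is nonempty, since $\emptyset$ has order $0$, so after a translation $0\in K_n$. The set $F_n:=K_n^{(n+2)}$ is convex and $F_n=F_n^{(1)}$, so it is weak$^*$ closed by the Krein–Šmulyan theorem.

**Step 2: some late point stays at positive distance.** We claim that there is $\varepsilon>0$ with $F_n\not\subseteq K_n^{(n)}+\varepsilon B$. Otherwise $F_n$ lies in the norm closure of $K_n^{(n)}$, hence in $K_n^{(n+1)}$ by (R6). Then $K_n^{(n+1)}=K_n^{(n+2)}$ and the order is at most $n+1$, a contradiction. Replacing $K_n$ by $\varepsilon^{-1}K_n$, which by (R5) scales all derived sets, we may assume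
$$F_n\not\subseteq K_n^{(n)}+B.\tag{1}$$

**Step 3: add the ball and apply the sum principle.** Put $A_n=K_n+B$. This set is convex and contains $0$. By Lemma 2.1, $A_n^{(k)}=K_n^{(k)}+B$ for all $k$. We check Proposition 5.3 with $\alpha=\omega$, $X_n=Z$ and $\delta_n=n+2$.

Condition 1: $C_n=A_n^{(n+2)}=F_n+B$ is the sum of a weak$^*$ closed and a weak$^*$ compact set, hence weak$^*$ closed. Condition 2: $C_n\cap B\subseteq B\subseteq A_n$, because $0\in K_n$. Condition 3: given $k<\omega$, take $n\ge\max(k,1)$. Then $A_n^{(k)}\subseteq A_n^{(n)}=K_n^{(n)}+B$, which does not contain $F_n$ by (1), while $F_n\subseteq C_n$.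

So $\prod A_n$ is a convex set of order exactly $\omega$ in the dual of $c_0(Z)$, which is separable. For $Z=c_0$, the space $c_0(Z)$ is isometric to $c_0$. This proves Theorem A. $\square$

## 7. From $\ell_1^+$ to the dual of an arbitrary non-reflexive space

For Theorem B we may not choose $X$, so we cannot form sums of $X$. Instead we do all constructions in the cone $\ell_1^+(I)$, $I$ countable, and transport the result to $X^*$.

First, the index set does not matter. Via an injection $I\to\mathbb N$, $\ell_1(I)$ becomes the weak$^*$ closed subspace of $\ell_1=\ell_1(\mathbb N)$ of vectors supported on the image of $I$. Elements of $c_0$ restrict to exactly the elements of $c_0(I)$, so the weak$^*$ topology of $\ell_1$ induces that of $\ell_1(I)$, and the norms agree. So derived sets of a subset of $\ell_1(I)$ are the same in both spaces.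

**Lemma 7.1 (transfer).** If $A\subseteq\ell_1^+$ is convex and has order $\alpha$ in $\ell_1=c_0^*$, then the dual of every non-reflexive $X$ contains a convex set of order $\alpha$.

*Proof.* **Step 1: a triangular system in $X$ (James).** Fix $\theta\in(0,1)$. We construct $x_k\in B_X$, $f_i\in B_{X^*}$ ($i,k\ge1$) with
$$f_i(x_k)=\theta\ \text{ for } i\le k,\qquad f_i(x_k)=0\ \text{ for } i>k.\tag{2}$$
This is in R. C. James, Studia Math. 23 (1964); here is the argument. The space $X$ is a proper closed subspace of $X^{**}$. By Riesz's lemma there is a unit vector of $X^{**}$ at distance more than $\theta'$ from $X$, where $\theta<\theta'<1$; scaling it by a factor in $(\theta/\theta',1)$ we get $x^{**}$ with $\|x^{**}\|<1$ and $\mathrm{dist}(x^{**},X)>\theta$. By Hahn–Banach there is $\Phi\in X^{***}$ with $\Phi|_X=0$, $\Phi(x^{**})=\theta$ and $\|\Phi\|=\theta/\mathrm{dist}(x^{**},X)<1$.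

Helly's theorem says: for $\varphi\in Y^{**}$, finitely many $g_j\in Y^*$ and $\varepsilon>0$ there is $y\in Y$ with $\|y\|\le\|\varphi\|+\varepsilon$ and $g_j(y)=\varphi(g_j)$ for all $j$. Suppose $x_1,\dots,x_{n-1}$ and $f_1,\dots,f_{n-1}$ have been chosen, with $x^{**}(f_i)=\theta$ for $i<n$. Helly's theorem with $Y=X^*$, $\varphi=\Phi$ and $g_j\in\{x^{**},x_1,\dots,x_{n-1}\}$ gives $f_n\in B_{X^*}$ with $x^{**}(f_n)=\Phi(x^{**})=\theta$ and $f_n(x_k)=\Phi(x_k)=0$ for $k<n$. Then Helly's theorem with $Y=X$, $\varphi=x^{**}$ and the functionals $f_1,\dots,f_n$ gives $x_n\in B_X$ with $f_i(x_n)=x^{**}(f_i)=\theta$ for $i\le n$. The norms stay at most $1$ because $\|\Phi\|<1$ and $\|x^{**}\|<1$. This gives (2).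

**Step 2: from $\ell_1^+$ into $Z^*$, where $Z=\overline{\mathrm{span}}\{x_k\}$.** For each $k$, $f_i(x_k)\to0$ as $i\to\infty$, and $(f_i)$ is bounded, so $f_i(z)\to0$ for all $z\in Z$. Hence $Sz=(f_i(z))_i$ defines an operator $S:Z\to c_0$ of norm at most $1$. Its adjoint $T=S^*:\ell_1\to Z^*$, $Ta=\sum a_if_i|_Z$, is weak$^*$–weak$^*$ continuous with $\|Ta\|\le\|a\|$. By (2),
$$(Ta)(x_k)=\theta\sum_{i\le k}a_i .$$
So $Ta$ determines all partial sums of $a$, and $T$ is injective. For $a\in\ell_1^+$ the partial sums increase to $\|a\|$, so $\|Ta\|\ge\theta\|a\|$. It is for this lower estimate that we work in the positive cone.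

For $H\subseteq\ell_1^+$ we have $T(H^{(1)})=T(H)^{(1)}$. Here "$\subseteq$" is clear, since $T$ is bounded and weak$^*$ continuous. For "$\supseteq$", let a bounded net $Ta^i$ with $a^i\in H$ converge weak$^*$ to $z$. By the lower estimate $(a^i)$ is bounded, so a subnet converges weak$^*$ to some $a$; then $a\in H^{(1)}$ and $Ta=z$. All derived sets of $A$ stay in the weak$^*$ closed cone $\ell_1^+$, and images commute with unions, so induction gives $T(A)^{(\gamma)}=T(A^{(\gamma)})$ for all $\gamma$. As $T$ is injective, $T(A)^{(\gamma)}=T(A)^{(\gamma+1)}$ if and only if $A^{(\gamma)}=A^{(\gamma+1)}$. So $T(A)$ has order $\alpha$ in $Z^*$.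

**Step 3: from $Z^*$ to $X^*$.** Let $q:X^*\to Z^*$ be restriction. For $H\subseteq Z^*$ we claim $(q^{-1}(H))^{(1)}=q^{-1}(H^{(1)})$. "$\subseteq$" holds since $q$ is contractive and weak$^*$ continuous. For "$\supseteq$", let $q(u)=z\in H^{(1)}$ and let $h_i\to z$ be a bounded net in $H$. Choose Hahn–Banach extensions $u_i\in X^*$ of $h_i$ with $\|u_i\|=\|h_i\|$, and pass to a subnet with $u_i\to v$ weak$^*$. Then $q(v)=\lim h_i=z$. The net $u_i+(u-v)$ is bounded, converges weak$^*$ to $u$, and is in $q^{-1}(H)$ because $q(u_i+u-v)=h_i+z-z=h_i$. So $u\in(q^{-1}(H))^{(1)}$.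

Preimages commute with unions, so by induction $(q^{-1}(H))^{(\gamma)}=q^{-1}(H^{(\gamma)})$ for all $\gamma$. Since $q$ is onto, different sets have different preimages. So $q^{-1}(T(A))$, which is convex, has order $\alpha$. $\square$

It remains to find, for each $\alpha<\omega_1$, a convex set of order $\alpha$ in some $\ell_1^+(I)$ with $I$ countable. For $\alpha=0$ take $\{0\}$.

## 8. Successor orders in $\ell_1^+$: the point $0$ arrives exactly in round $\alpha$

We now iterate Example 3.2. What we used there about $\Delta(I_n)$ was that its elements have norm at least $1$, and that after one round we have a weak$^*$ closed set containing $0$. Here is the general form.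

**Definition 8.1.** For a countable ordinal $\alpha$ let $Q(\alpha)$ be the statement: there are a countable $I$ and a convex $D\subseteq\ell_1^+(I)$ such that $\|x\|\ge1$ for all $x\in D^{(\beta)}$, $\beta<\alpha$; and $F:=D^{(\alpha)}$ is weak$^*$ closed and contains $0$.

Such a $D$ has order exactly $\alpha$: the order is at most $\alpha$ as $F$ is weak$^*$ closed, and for $\beta<\alpha$ we have $0\in D^{(\alpha)}\setminus D^{(\beta)}$, so (R2) applies. For example, $\{0\}$ witnesses $Q(0)$, $\Delta(\mathbb N)$ witnesses $Q(1)$ by Example 3.1, and the set of Example 3.2 witnesses $Q(2)$. Note that $F$ is convex with $0\in F$, so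
$$sF\subseteq s'F\qquad(0<s\le s').\tag{3}$$

**Proposition 8.2.** $Q(\alpha)$ holds for $\alpha=0$ and for every countable successor $\alpha$.

*Proof.* We use transfinite induction; $Q(0)$ has been noted. Let $\alpha=\gamma+1$ and assume the claim for all smaller ordinals that are $0$ or successors.

**Step 1: the construction.** If $\gamma$ is $0$ or a successor, put $\alpha_n=\gamma$ for all $n\ge1$. If $\gamma$ is a limit, let $\alpha_n$ be successors strictly increasing to $\gamma$. (Take a strictly increasing sequence with supremum $\gamma$ and add $1$ to each term.) In either case $\alpha_n\le\gamma$, and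
$$\text{for each }\beta<\gamma\text{ there is }n_0\text{ with }\alpha_n>\beta\text{ for all }n\ge n_0.\tag{4}$$
Let $D_n\subseteq\ell_1^+(I_n)$ witness $Q(\alpha_n)$, with $I_n$ pairwise disjoint, and $F_n=D_n^{(\alpha_n)}$. Let $I=\mathbb N\sqcup\bigsqcup_nI_n$, which is countable, and write elements of $\ell_1^+(I)$ as $(\mu,y)$ with $\mu\in\ell_1^+(\mathbb N)$, $y=(y_n)$, $y_n\in\ell_1^+(I_n)$. With the convention $0\cdot D_n=\{0\}$ put
$$A=\{(\mu,y):\ \mu\text{ finitely supported},\ \textstyle\sum\mu_n=1,\ y_n\in n\mu_nD_n\ \forall n\}.$$
This set is convex: if $y_n=n\mu_nd$ and $y_n'=n\mu_n'd'$ with $d,d'\in D_n$, then $\lambda y_n+(1-\lambda)y'_n$ is $n(\lambda\mu_n+(1-\lambda)\mu_n')$ times a convex combination of $d$ and $d'$ (or is $0$ if that factor is $0$).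

As in Example 3.2, a unit of $\mu$-mass at position $n$ must be accompanied by norm at least $n$ in $y_n$, as long as $0$ has not yet arrived in the derived sets of $D_n$. So the mass cannot run to infinity along a bounded net until round $\gamma$ is over. The next three steps say this precisely.

**Step 2 (Claim 1): no $\mu$-mass is lost up to round $\gamma$.** *If $\beta\le\gamma$ and $(\mu,y)\in A^{(\beta)}$, then (i) $\sum\mu_n=1$, and (ii) $y_n\in n\mu_nD_n^{(\beta)}$ whenever $\mu_n>0$.*

Induct on $\beta$. For $\beta=0$ this is the definition. For limit $\beta$, $(\mu,y)$ lies in some $A^{(\beta')}$ with $\beta'<\beta$, and $D_n^{(\beta')}\subseteq D_n^{(\beta)}$. Now let $\beta+1\le\gamma$, and let $(\mu^i,y^i)$ be a net in $A^{(\beta)}$ with norms at most $M$, converging weak$^*$ to $(\mu,y)$.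

For (ii), let $\mu_n>0$. Eventually $\mu_n^i\ge\mu_n/2$, so by the induction hypothesis $y^i_n/(n\mu_n^i)\in D_n^{(\beta)}$. This is a bounded net converging to $y_n/(n\mu_n)$, which is therefore in $D_n^{(\beta+1)}$.

For (i), note $\beta<\gamma$ and take $n_0$ from (4). For $n\ge n_0$ we have $\beta<\alpha_n$, so elements of $D_n^{(\beta)}$ have norm at least $1$, and (ii) at stage $\beta$ gives $\|y_n^i\|\ge n\mu_n^i$ (trivially if $\mu_n^i=0$). Hence $\sum_{n\ge n_0}n\mu_n^i\le M$. For $N\ge n_0$ this yields $\sum_{n>N}\mu_n^i\le M/N$, and since $\sum_n\mu_n^i=1$ by (i) at stage $\beta$,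
$$\sum_{n\le N}\mu_n^i\ge1-\frac MN .$$
In the limit, $\sum_{n\le N}\mu_n\ge1-M/N$ for all $N\ge n_0$. On the other hand every finite partial sum of $\mu$ is at most $1$, as a limit of such sums. So $\sum\mu_n=1$.

**Step 3 (Claim 2): what is certainly reached by round $\gamma$.** *$A^{(\gamma)}$ contains*
$$G:=\{(\mu,y):\ \mu\text{ finitely supported},\ \textstyle\sum\mu_n=1,\ y_n\in n\mu_nF_n\text{ if }\mu_n>0,\ y_n=0\text{ if }\mu_n=0\}.$$

Fix a finitely supported $\mu\ge0$ with $\sum\mu_n=1$. We show by induction on $\beta$ that $(\mu,y)\in A^{(\beta)}$ whenever $y_n\in n\mu_nD_n^{(\beta)}$ for the finitely many $n$ with $\mu_n>0$ and $y_n=0$ for the others. For $\beta=0$ this is the definition. At a limit, each of finitely many $y_n$ lies in $n\mu_nD_n^{(\beta_n')}$ with $\beta_n'<\beta$, and we use the maximum of the $\beta_n'$. For $\beta+1$, take for each of the finitely many $n$ a bounded net in $n\mu_nD_n^{(\beta)}$ converging weak$^*$ to $y_n$, and index by the product of the directed sets, keeping $\mu$ and the zero coordinates fixed. By the induction hypothesis this is a net in $A^{(\beta)}$;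 it is bounded and converges to $(\mu,y)$.

For $\beta=\gamma$ we have $\gamma\ge\alpha_n$, and the derived sets of $D_n$ are constant from $\alpha_n$ on, so $D_n^{(\gamma)}=F_n$. This gives the claim.

**Step 4 (Claim 3): round $\gamma+1$ is the last one.** *We have*
$$A^{(\gamma+1)}=E:=\{(\mu,y)\in\ell_1^+(I):\ \textstyle\sum\mu_n\le1,\ y_n\in sF_n\text{ for all }n\text{ and all }s>n\mu_n\},$$
*and $E$ is weak$^*$ closed.* The condition is stated with $s>n\mu_n$, so that it passes to limits immediately, also at those $n$ where $\mu_n=0$.

Closedness: let a net $(\mu^i,y^i)$ in $E$ converge weak$^*$ to $(\mu,y)$. Then $\mu,y\ge0$, and all finite partial sums of $\mu$ are at most $1$. If $s>n\mu_n$, then eventually $s>n\mu_n^i$, so $y_n^i\in sF_n$; as $sF_n$ is weak$^*$ closed, $y_n\in sF_n$.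

Upper inclusion: we have $A\subseteq E$, because $D_n\subseteq F_n$, so for $\mu_n>0$ and $s>n\mu_n$ (3) gives $y_n\in n\mu_nF_n\subseteq sF_n$, and for $\mu_n=0$ we have $y_n=0\in sF_n$. By (R3), $A^{(\gamma+1)}\subseteq E$.

Lower inclusion: let $(\mu,y)\in E$. For $k\ge2$ put
$$\mu_n^k=\Big(1-\frac1k\Big)\mu_n+\frac1{2k^2},\quad y_n^k=\Big(1-\frac1k\Big)y_n\quad(n\le k),\qquad\mu_{k+1}^k=1-\sum_{n\le k}\mu_n^k,$$
and all other coordinates $0$. The shrinking makes room, the small additions make $\mu_n^k$ positive and leave us some $s$ strictly above $n\mu_n$, and the remaining mass is sent to position $k+1$. Since $\sum_{n\le k}\mu_n^k\le1-\frac1k+\frac1{2k}<1$, $\mu^k$ is nonnegative, finitely supported and has sum $1$. For $n\le k$ let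
$$s=n\mu_n+\frac n{2k^2(1-1/k)}>n\mu_n .$$
Then $y_n\in sF_n$, so $y_n^k\in(1-\frac1k)sF_n=n\mu_n^kF_n$. Also $y_{k+1}^k=0\in(k+1)\mu^k_{k+1}F_{k+1}$. Hence $(\mu^k,y^k)\in G\subseteq A^{(\gamma)}$. Its norm is at most $1+\|y\|$. For fixed $n$ and $k\ge n$ we have $\mu^k_n\to\mu_n$ and $y^k_n\to y_n$, so it converges coordinatewise to $(\mu,y)$; being bounded, it converges weak$^*$. So $(\mu,y)\in A^{(\gamma+1)}$.

**Step 5: $A$ witnesses $Q(\gamma+1)$.** By Claim 1, $\|(\mu,y)\|\ge\sum\mu_n=1$ on $A^{(\beta)}$ for all $\beta\le\gamma$, that is, for all $\beta<\gamma+1$. By Claim 3, $A^{(\gamma+1)}=E$ is weak$^*$ closed, and $0\in E$. $\square$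

With Lemma 7.1 this proves Theorem B for $\alpha=0$ and for all successors $\alpha$.

## 9. Limit orders in $\ell_1^+$: moving the late point away from $0$

For limit $\alpha$ we want to feed sets of successor order into the sum principle, staying inside the positive cone. A set $D$ witnessing $Q(\beta)$ cannot be used as it stands: the late point is $0$ itself, whereas the sum principle wants $0$ to be present from the start and the late points to have norm above $1$. The remedy is to join $D$ to the origin and to use one extra coordinate $t$, so that the late point $0\in F$ is moved to $(1,0)$.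

Let $\alpha<\omega_1$ be a nonzero limit ordinal, and let $\beta_n$ be successors strictly increasing to $\alpha$. Fix $n$ and write $\beta=\beta_n$. Let $D\subseteq\ell_1^+(I)$ witness $Q(\beta)$, $F=D^{(\beta)}$, $J=\{0\}\sqcup I$, and write elements of $\ell_1^+(J)$ as $(t,y)$ with $t\geq 0$, $y\in\ell_1^+(I)$. With $0\cdot D=\{0\}$ put
$$S=\{(t,y):\ 0\le t\le1,\ y\in tD\},\qquad A_n=2S+B^+,$$
where $B^+$ is the positive part of the unit ball of $\ell_1(J)$. The set $S$ is convex, by the computation given for $A$ in Step 1 of Section 8, and $0\in S$. So $A_n\subseteq\ell_1^+(J)$ is convex and contains $0$.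

**Example 9.1.** Let $D=\Delta(\mathbb N)$, so $\beta=1$. Then $S$ consists of the pairs $(t,y)$ with $0\le t\le1$, $y\ge0$ finitely supported and $\|y\|=t$. Here $(1,e_k)\to(1,0)$, so $(2,0)\in A_n^{(1)}$. But $(2,0)\notin A_n$: a decomposition $(2,0)=2(t,y)+(s,z)$ with $(s,z)\in B^+$ forces $y=z=0$ by positivity, then $t=\|y\|=0$ and $s=2$, whereas $s\le1$.

**Step 1: the derived sets of $S$.** We prove three statements.

(i) *If $(t,y)\in S^{(\gamma)}$ and $t>0$, then $y\in tD^{(\gamma)}$.* Induct on $\gamma$; the cases $0$ and limit are clear. Let $(t^i,y^i)$ be a bounded net in $S^{(\gamma)}$ converging to $(t,y)$ with $t>0$. Eventually $t^i\ge t/2$, so $y^i/t^i\in D^{(\gamma)}$ is a bounded net converging to $y/t$. Hence $y/t\in D^{(\gamma+1)}$.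

(ii) *If $0<t\le1$ and $y\in tF$, then $(t,y)\in S^{(\beta)}$. In particular $(1,0)\in S^{(\beta)}$.* Fix $t$. The map $d\mapsto(t,td)$ is weak$^*$ continuous, maps bounded sets to bounded sets, and sends $D$ into $S$. By induction it sends $D^{(\gamma)}$ into $S^{(\gamma)}$ for all $\gamma$. Take $\gamma=\beta$. The last assertion follows as $0\in F$.

(iii) *$S^{(\beta+1)}=\bar S:=\{(t,y)\in\ell_1^+(J):\ 0\le t\le1,\ y\in sF\ \text{for all }s>t\}$, and this set is weak$^*$ closed.* Closedness: if $(t^i,y^i)\to(t,y)$ is a weak$^*$ convergent net in $\bar S$, then $t\in[0,1]$ and $y\ge0$; for $s>t$ eventually $s>t^i$, so $y^i\in sF$ and $y\in sF$. Next, $S\subseteq\bar S$: if $t>0$ then $y\in tD\subseteq tF\subseteq sF$ for $s>t$ by (3), and if $t=0$ then $y=0\in sF$. So $S^{(\beta+1)}\subseteq\bar S$ by (R3). Conversely let $(t,y)\in\bar S$. If $t=1$, then $y/s\in F$ for all $s>1$, and letting $s\to1$ gives $y\in F$, because $F$ is closed; so $(1,y)\in S^{(\beta)}$ by (ii). If $t<1$, then for large $k$ we have $t+\frac1k\le1$ and $y\in(t+\frac1k)F$, so $(t+\frac1k,y)\in S^{(\beta)}$ by (ii). These points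 converge in norm to $(t,y)$, which is therefore in $S^{(\beta+1)}$ by (R6).

**Step 2: the hypotheses of the sum principle.** By Lemma 2.1 and (R5), $A_n^{(\gamma)}=2S^{(\gamma)}+B^+$ for all $\gamma$. Let $J_n$ be the set $J$ belonging to $n$. We apply Proposition 5.3 with $X_n=c_0(J_n)$ and $\delta_n=\beta_n+1$, which is less than $\alpha$ because $\alpha$ is a limit ordinal.

Condition 1: $C_n=A_n^{(\beta_n+1)}=2\bar S+B^+$ is closed plus compact, hence weak$^*$ closed.

Condition 2: $C_n\subseteq\ell_1^+(J_n)$, so $C_n\cap B\subseteq B^+\subseteq A_n$, the last inclusion because $0\in S$.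

Condition 3: given $\gamma<\alpha$, choose $n$ with $\beta_n>\gamma$. By (ii), $(2,0)=2(1,0)+0\in A_n^{(\beta_n)}\subseteq C_n$. Suppose $(2,0)\in A_n^{(\gamma)}$, say $(2,0)=2(t,y)+(s,z)$ with $(t,y)\in S^{(\gamma)}$ and $(s,z)\in B^+$. Since $2y+z=0$ and $y,z\ge0$, we get $y=z=0$. Since $s\le1$, we get $2t=2-s\ge1$, so $t>0$. By (i), $0\in tD^{(\gamma)}$, that is, $0\in D^{(\gamma)}$, where $D$ is the witness of $Q(\beta_n)$. As $\gamma<\beta_n$, all elements of $D^{(\gamma)}$ have norm at least $1$, a contradiction. So $(2,0)\in C_n\setminus A_n^{(\gamma)}$.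

**Step 3: end of the proof of Theorem B.** By Proposition 5.3, $A=\prod A_n$ is convex of order exactly $\alpha$ in the dual of $(\bigoplus c_0(J_n))_{c_0}=c_0\big(\bigsqcup_nJ_n\big)$, and $A\subseteq\ell_1^+\big(\bigsqcup_nJ_n\big)$ with $\bigsqcup_nJ_n$ countable. Lemma 7.1 carries it to the dual of any non-reflexive space. Together with Section 8 this proves Theorem B. $\square$

## 10. Which orders occur in the dual of a separable space

We prove Corollary C. Let $X$ be separable and non-reflexive. By Theorem B every countable ordinal is the order of a convex subset of $X^*$. By Fact 2 no other ordinal can occur. Fact 2 itself has a short proof. Let $A\subseteq X^*$ and $U=\bigcup_{\gamma<\omega_1}A^{(\gamma)}$. For each $m$ the ball $mB$ is weak$^*$ compact and metrizable, so $U\cap mB$ has a countable weak$^*$ dense subset $S_m$. Each of the countably many points of $\bigcup_mS_m$ lies in $A^{(\gamma)}$ for some countable $\gamma$, so one countable $\gamma$ serves them all. Then $U\cap mB\subseteq\overline{S_m}^{\,w^*}\subseteq\overline{A^{(\gamma)}\cap mB}^{\,w^*}\subseteq A^{(\gamma+1)}$ for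 every $m$. So $U\subseteq A^{(\gamma+1)}\subseteq A^{(\gamma+2)}\subseteq U$, and the order is at most $\gamma+1$.

Let $X\ne\{0\}$ be reflexive. The computation at the beginning of Section 3 shows that convex subsets of $X^*$ have order $0$ or $1$, and that both occur.

Finally, if $X$ is non-reflexive then $\omega$ is among the orders that occur, and if $X$ is reflexive then only $0$ and $1$ occur, neither of which is a nonzero limit ordinal. So for separable $X\ne\{0\}$, the dual $X^*$ contains a convex set whose order is a nonzero limit ordinal if and only if $X$ is non-reflexive. $\square$
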